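\title{Fractional circuit packings and the asymptotic resurgence of matroid ideals}

\begin{abstract}
Let $I$ be the Stanley--Reisner ideal of the independence complex of a matroid $M$. We prove that the asymptotic resurgence of $I$ satisfies $\widehat\rho(I)\le\omega(I)/\widehat\alpha(I)$, where $\omega(I)$ is the largest degree of a minimal generator and $\widehat\alpha(I)$ is the Waldschmidt constant. This was conjectured by DiPasquale, Fouli and Kumar. We first show that $\widehat\rho(I)$ is the largest ratio of the nullity of a dependent set to its fractional circuit packing number. The inequality then follows from a lemma on matroids: the indicator vector of a union of circuits is a linear combination, with positive coefficients, of the indicator vectors of all circuits that it contains. The same argument gives a weighted version of the bound and a characterization of equality.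
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{Symbolic and ordinary powers}
Let $\mathbb K$ be a field and $S=\mathbb K[x_1,\dots,x_n]$. For a homogeneous ideal $I\subseteq S$ and a positive integer $s$, the $s$-th \emph{symbolic power} of $I$ is
\[
I^{(s)}=\bigcap_{P\in\operatorname{Ass}(I)}(P^sS_P)\cap S .
\]
Since $I\subseteq P$ for every associated prime $P$, we have $I^s\subseteq I^{(s)}$. The reverse inclusion can fail, and one asks how much larger than $r$ the exponent $s$ must be for $I^{(s)}\subseteq I^r$ to hold. The \emph{asymptotic resurgence} measures this ratio in the limit of large exponents: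
\[
\widehat\rho(I)=\sup\Big\{\frac sr\;:\;I^{(st)}\not\subseteq I^{rt}\text{ for all }t\gg0\Big\},
\]
where $s,r,t$ are positive integers.

Degrees give the first information about $\widehat\rho(I)$. Let $\alpha(I)$ be the least degree of a nonzero element of $I$, let $\omega(I)$ be the largest degree of a minimal generator of $I$, and let
\[
\widehat\alpha(I)=\lim_{s\to\infty}\frac{\alpha(I^{(s)})}{s}
\]
be the \emph{Waldschmidt constant}. If $s/r<\alpha(I)/\widehat\alpha(I)$, then for $t\gg0$ we have $\alpha(I^{(st)})<rt\,\alpha(I)=\alpha(I^{rt})$, so $I^{(st)}$ contains an element whose degree is too small for $I^{rt}$. Hence $\widehat\rho(I)\ge\alpha(I)/\widehat\alpha(I)$. In the other direction, let $I$ be a monomial ideal and let $s/r>\omega(I)/\widehat\alpha(I)$. For $t\gg0$ every monomial of $I^{(st)}$ has degree greater than $rt\,\omega(I)$, which is at least the degree of any product of $rt$ minimal generators. So degree alone is no obstruction to $I^{(st)}\subseteq I^{rt}$, and one may guess that $\widehat\rho(I)\le\omega(I)/\widehat\alpha(I)$. This is not a proof: divisibility of monomials is a condition on each exponent separately,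 and Example~\ref{ex:nonmatroid} is a squarefree monomial ideal for which the guess is wrong. We show that it is right for the ideals that come from matroids.

\subsection*{Matroids}
A \emph{matroid} $M$ on $E=[n]=\{1,\dots,n\}$ is a family of subsets of $E$, the \emph{independent} sets, that contains $\emptyset$, is closed under taking subsets, and has the \emph{augmentation property}: if $X,Y$ are independent and $|X|<|Y|$, then $X\cup\{e\}$ is independent for some $e\in Y\setminus X$. The other subsets of $E$ are \emph{dependent}, and a \emph{circuit} is a minimal dependent set. A \emph{basis of $A\subseteq E$} is a maximal independent subset of $A$, and a basis of $M$ is a basis of $E$. By augmentation all bases of $A$ have the same size, the \emph{rank} $\operatorname{rk}(A)$. The \emph{nullity} of $A$ is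
\[
\operatorname{null}(A)=|A|-\operatorname{rk}(A).
\]
A set is dependent if and only if it has positive nullity, if and only if it contains a circuit. Two families serve as examples. In the uniform matroid $U_{k,n}$ the independent sets are the subsets of $[n]$ with at most $k$ elements. In the graphic matroid $M(G)$ of a graph $G$ the ground set is the edge set, the independent sets are the forests, and the circuits are the edge sets of cycles.

The independent sets form a simplicial complex $\Delta(M)$, the \emph{independence complex}. Its Stanley--Reisner ideal $I_{\Delta(M)}\subseteq S$ is minimally generated by the monomials $x_C$ with $C$ a circuit, where $x_A=\prod_{i\in A}x_i$. Thus $\alpha(I_{\Delta(M)})$ and $\omega(I_{\Delta(M)})$ are the smallest and the largest size of a circuit.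

\emph{Throughout the paper, $M$ is a matroid on $E=[n]$ with at least one circuit, $I=I_{\Delta(M)}\ne0$, and the letter $C$ denotes a circuit of $M$.} For a vector $v\in\mathbb R^n$ and $A\subseteq E$ we write $v(A)=\sum_{i\in A}v_i$, and $\mathbf 1_A\in\mathbb R^n$ is the indicator vector of $A$. Inequalities between vectors are meant coordinatewise.

\subsection*{Results}
The inequality in the first theorem is a conjecture of DiPasquale, Fouli and Kumar~\cite{DFK}.

\begin{theorem}\label{thm:conj}
We have
\[
\widehat\rho(I)\le\frac{\omega(I)}{\widehat\alpha(I)} .
\]
Equality holds if and only if there is a dependent set $A$ with $|A|/\operatorname{null}(A)=\widehat\alpha(I)$ such that every circuit contained in $A$ has size $\omega(I)$.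
\end{theorem}

The proof starts from exact formulas for both asymptotic invariants. Let $A$ be a dependent set. A \emph{packing} of $A$ is a family $y=(y_C)_{C\subseteq A}$ of nonnegative real numbers with $\sum_{C\subseteq A}y_C\mathbf 1_C\le\mathbf 1_A$, and its \emph{value} is $\sum_{C\subseteq A}y_C$. The packings of $A$ form a compact set, because $0\le y_C\le1$. The largest value of a packing is the \emph{fractional circuit packing number} $\nu(A)$. It is at least $1$, as one sees by giving a single circuit the coefficient $1$.

\begin{theorem}\label{thm:formula}
We have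
\[
\widehat\alpha(I)=\min_{A\text{ dependent}}\frac{|A|}{\operatorname{null}(A)}
\qquad\text{and}\qquad
\widehat\rho(I)=\max_{A\text{ dependent}}\frac{\operatorname{null}(A)}{\nu(A)} .
\]
\end{theorem}

The resurgence does not depend on the grading of $S$, so the degree bounds should hold for other weightings of the variables as well. Call $\ell\in\mathbb R^n_{\ge0}$ \emph{admissible} if $\ell(C)>0$ for every circuit $C$, and put
\[
\widehat\ell=\min_{A\text{ dependent}}\frac{\ell(A)}{\operatorname{null}(A)} .
\]
Then $\widehat\ell>0$, because a dependent set $A$ contains a circuit $C$ and $\ell(A)\ge\ell(C)>0$. This is the purpose of the admissibility condition.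

\begin{theorem}\label{thm:weighted}
\begin{enumerate}
\item[(a)] For every admissible $\ell$,
\[
\frac{\min_C\ell(C)}{\widehat\ell}\;\le\;\widehat\rho(I)\;\le\;\frac{\max_C\ell(C)}{\widehat\ell}.
\]
\item[(b)] $\widehat\rho(I)=\max_\ell\,\min_C\ell(C)/\widehat\ell$, where $\ell$ ranges over all admissible vectors.
\item[(c)] For admissible $\ell$, we have $\widehat\rho(I)=\max_C\ell(C)/\widehat\ell$ if and only if there is a dependent set $A$ with $\ell(A)/\operatorname{null}(A)=\widehat\ell$ such that every circuit $C\subseteq A$ has $\ell(C)=\max_{C'}\ell(C')$, the maximum being taken over all circuits $C'$ of $M$.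
\end{enumerate}
\end{theorem}

For $\ell=(1,\dots,1)$ we have $\max_C\ell(C)=\omega(I)$, and $\widehat\ell=\widehat\alpha(I)$ by Theorem~\ref{thm:formula}. So Theorem~\ref{thm:conj} is the case $\ell=(1,\dots,1)$ of parts (a) and (c) of Theorem~\ref{thm:weighted}, and only Theorems~\ref{thm:formula} and~\ref{thm:weighted} have to be proved.

Section~\ref{sec:triangle} carries out the whole argument by hand for $U_{1,3}$. Sections~\ref{sec:symbolic} and~\ref{sec:ordinary} prove Theorem~\ref{thm:formula}. Section~\ref{sec:cover} contains the combinatorial lemma that brings $\omega(I)$ into play, and Section~\ref{sec:bounds} deduces Theorem~\ref{thm:weighted}. Section~\ref{sec:examples} shows that the bound is attained, that it can be strict, and that it fails without the matroid hypothesis.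

\section{The matroid $U_{1,3}$}\label{sec:triangle}

Let $M=U_{1,3}$. The bases are the three singletons, the circuits are the three pairs, and
\[
I=(x_1x_2,\,x_1x_3,\,x_2x_3)=(x_1,x_2)\cap(x_1,x_3)\cap(x_2,x_3).
\]
By Lemma~\ref{lem:primes} below, $I^{(s)}=(x_1,x_2)^s\cap(x_1,x_3)^s\cap(x_2,x_3)^s$. So a monomial $x^a=x_1^{a_1}x_2^{a_2}x_3^{a_3}$ with $a_1\ge a_2\ge a_3$ lies in $I^{(s)}$ if and only if $a_2+a_3\ge s$. Factor it into squarefree monomials with nested supports:
\[
x^a=(x_1x_2x_3)^{a_3}\,(x_1x_2)^{a_2-a_3}\,x_1^{a_1-a_2}.
\]

\emph{The symbolic side.} We have $a_2+a_3=2\cdot a_3+1\cdot(a_2-a_3)+0\cdot(a_1-a_2)$. The coefficients $2,1,0$ are the nullities of the supports $\{1,2,3\}$, $\{1,2\}$, $\{1\}$: each factor contributes its nullity.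

\emph{The ordinary side.} The factor $x_1x_2$ is one generator, and $(x_1x_2x_3)^2=(x_1x_2)(x_1x_3)(x_2x_3)$ is a product of three. So the factor $x_1x_2x_3$ is worth $\frac32$ generators on average, and $x^a\in I^k$ for
\[
k=3\Big\lfloor\frac{a_3}2\Big\rfloor+(a_2-a_3)\ \ge\ \frac32a_3+(a_2-a_3)-\frac32\ \ge\ \frac34(a_2+a_3)-\frac32 .
\]
Therefore $I^{(st)}\subseteq I^{rt}$ whenever $rt\le\frac34st-\frac32$, which holds for $t\gg0$ if $s/r>\frac43$. This gives $\widehat\rho(I)\le\frac43$. The constant is the ratio $2:\frac32$ of the two contributions of the worst factor $x_1x_2x_3$.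

\emph{Degrees.} The monomial $(x_1x_2x_3)^{\lceil s/2\rceil}$ lies in $I^{(s)}$, so $\alpha(I^{(s)})\le3\lceil s/2\rceil$. Conversely $a_1\ge\frac12(a_2+a_3)$, so every $x^a\in I^{(s)}$ has degree at least $\frac32s$. Hence $\widehat\alpha(I)=\frac32$, and the lower bound of the introduction gives $\widehat\rho(I)\ge\alpha(I)/\widehat\alpha(I)=\frac43$. Thus $\widehat\rho(I)=\frac43=\omega(I)/\widehat\alpha(I)$.

In general a factor $x_A$ contributes $\operatorname{null}(A)$ on the symbolic side and $\nu(A)$ on the ordinary side, which explains the formula for $\widehat\rho(I)$. To bound $\operatorname{null}(A)/\nu(A)$ from above one needs a large packing. Here the packing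
\[
\mathbf 1_{\{1,2,3\}}=\tfrac12\mathbf 1_{\{1,2\}}+\tfrac12\mathbf 1_{\{1,3\}}+\tfrac12\mathbf 1_{\{2,3\}}
\]
wastes nothing: it uses up every element. A packing of $A$ without waste has value at least $|A|/\omega(I)$, since each circuit uses at most $\omega(I)$ elements. The heart of the matter is that such a packing exists in every matroid once the elements lying in no circuit are discarded.

\section{Symbolic powers and nullity}\label{sec:symbolic}

For a basis $B$ of $M$ let $P_B=(x_i:i\in E\setminus B)$. As $M$ has a circuit, $B\ne E$ and $P_B\ne0$.

\begin{lemma}\label{lem:primes}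
We have $I^{(s)}=\bigcap_BP_B^s$, where $B$ ranges over the bases of $M$. In particular $I^{(s)}$ is a monomial ideal, and $x^a\in I^{(s)}$ if and only if $a(E\setminus B)\ge s$ for every basis $B$.
\end{lemma}

\begin{proof}
A monomial lies in every $P_B$ if and only if its support is contained in no basis, that is, if and only if its support is dependent, and this means that some $x_C$ divides it. Since $I$ and $\bigcap_BP_B$ are monomial ideals, they are equal. The primes $P_B$ are pairwise incomparable because all bases have the same size. An intersection of finitely many pairwise incomparable primes has exactly these primes as its associated primes, so $\operatorname{Ass}(I)=\{P_B\}$.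

It remains to see that $(P^sS_P)\cap S=P^s$ for $P=P_B$. Grade $S$ by the degree in the variables $x_i$, $i\notin B$. Then $P^s$ consists of the polynomials with no component of degree less than $s$. If $f\notin P$ and $g\notin P^s$, the lowest components of $f$ and $g$ have degrees $0$ and $d<s$, and their product is a nonzero component of $fg$ of degree $d$. So $fg\notin P^s$, which is the claim.
\end{proof}

Lemma~\ref{lem:primes} imposes one condition for every basis. To replace these by a single condition we use the factorization of Section~\ref{sec:triangle}. For $a\in\mathbb Z^n_{\ge0}$ and $j\ge1$, the $j$-th \emph{layer} of $a$ is $A_j=\{i\in E:a_i\ge j\}$. Then $A_1\supseteq A_2\supseteq\cdots$, the layers are empty for large $j$, and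
\[
a=\sum_{j\ge1}\mathbf 1_{A_j}.
\]
Put $\sigma(a)=\sum_{j\ge1}\operatorname{null}(A_j)$.

\begin{lemma}\label{lem:layers}
For $a\in\mathbb Z^n_{\ge0}$ we have $x^a\in I^{(s)}$ if and only if $\sigma(a)\ge s$. In particular, $x_A^{\,k}\in I^{(s)}$ if and only if $k\operatorname{null}(A)\ge s$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:primes} it suffices to show $\min_Ba(E\setminus B)=\sigma(a)$. For every basis $B$ of $M$ the set $A_j\cap B$ is independent, so $|A_j\cap B|\le\operatorname{rk}(A_j)$ and
\[
a(E\setminus B)=\sum_{j\ge1}|A_j\setminus B|=\sum_{j\ge1}\big(|A_j|-|A_j\cap B|\big)\ge\sum_{j\ge1}\operatorname{null}(A_j).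
\]
We need one basis $B$ that gives equality in all layers at once. Let $m=\max_ia_i$ and $A_0=E$. Choose a basis $B_m$ of $A_m$, extend it to a basis $B_{m-1}$ of $A_{m-1}$, and continue down to a basis $B=B_0$ of $M$. For each $j\le m$ the set $A_j\cap B$ is an independent subset of $A_j$ containing the maximal independent subset $B_j$, so $A_j\cap B=B_j$ and $|A_j\cap B|=\operatorname{rk}(A_j)$. The last statement holds because the nonempty layers of $k\mathbf 1_A$ are $k$ copies of $A$.
\end{proof}

The matroid property enters in the last step: \emph{every} maximal independent subset of $A_j$ has the maximal size $\operatorname{rk}(A_j)$, so the choice made in a small layer costs nothing in the larger ones.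

The formula for $\widehat\alpha(I)$ follows. We prove it with weights, which shows that $\widehat\ell$ is the Waldschmidt constant for the weighting that gives $x_i$ the weight $\ell_i$.

\begin{proposition}\label{prop:wald}
Let $\ell$ be admissible and $\alpha_\ell(s)=\min\{\ell\cdot a:x^a\in I^{(s)}\}$. Then $s\widehat\ell\le\alpha_\ell(s)\le s\widehat\ell+\ell(E)$ for all $s\ge1$. In particular, the limit defining $\widehat\alpha(I)$ exists and equals $\min_A|A|/\operatorname{null}(A)$, with $A$ ranging over the dependent sets.
\end{proposition}

\begin{proof}
The inequality $\ell(A)\ge\widehat\ell\operatorname{null}(A)$ holds for dependent $A$ by the definition of $\widehat\ell$, and for independent $A$ because $\ell\ge0$. If $x^a\in I^{(s)}$, Lemma~\ref{lem:layers} gives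
\[
\ell\cdot a=\sum_j\ell(A_j)\ge\widehat\ell\,\sigma(a)\ge s\widehat\ell .
\]
Now let $A$ attain the minimum defining $\widehat\ell$ and put $k=\lceil s/\operatorname{null}(A)\rceil$. Then $x_A^{\,k}\in I^{(s)}$ by Lemma~\ref{lem:layers}, and its weight is $k\,\ell(A)\le s\widehat\ell+\ell(A)\le s\widehat\ell+\ell(E)$. For $\ell=(1,\dots,1)$ we have $\alpha_\ell(s)=\alpha(I^{(s)})$, as $I^{(s)}$ is a monomial ideal. Divide by $s$ and let $s\to\infty$.
\end{proof}

\section{Ordinary powers and fractional packings}\label{sec:ordinary}

A monomial $x^b$ lies in $I^k$ if and only if $b\ge\mathbf 1_{C_1}+\dots+\mathbf 1_{C_k}$ for some circuits $C_1,\dots,C_k$, not necessarily distinct. This is an integral packing problem. Asymptotically it can be replaced by its fractional relaxation, because rounding loses only a bounded number of generators. Membership in $I^k$ is then certified by a packing and non-membership by a dual weight vector.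

Let $\ell\in\mathbb R^n_{\ge0}$ and let $y$ be a packing of a dependent set $A$. Taking the dot product of $\sum y_C\mathbf 1_C\le\mathbf 1_A$ with $\ell\ge0$ gives $\sum_{C\subseteq A}y_C\,\ell(C)\le\ell(A)$. Applied to an optimal packing, this yields
\begin{equation}\label{eq:weak}
\nu(A)\cdot\min_{C\subseteq A}\ell(C)\le\ell(A).
\end{equation}
Linear programming duality says that \eqref{eq:weak} is sharp for a suitable weight. Recall the statement: if $G$ is a real matrix and $\max\{u\cdot y:y\ge0,\ Gy\le v\}$ exists, then $\min\{v\cdot w:w\ge0,\ G^{T}w\ge u\}$ exists and the two values are equal.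

\begin{lemma}\label{lem:dual}
For every dependent set $A$ there is $w\in\mathbb R^n_{\ge0}$ with $w(A)=\nu(A)$ and $w(C)\ge1$ for every circuit $C$ of $M$.
\end{lemma}

\begin{proof}
Apply duality to the $0/1$ matrix $G$ whose rows are indexed by $A$ and whose columns are the indicator vectors of the circuits $C\subseteq A$, with $u$ and $v$ all-ones vectors. This gives $(w_i)_{i\in A}\ge0$ with $w(A)=\nu(A)$ and $w(C)\ge1$ for all $C\subseteq A$. Put $w_i=1$ for $i\notin A$. A circuit not contained in $A$ has an element outside $A$, so it also has weight at least $1$.
\end{proof}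

\begin{proof}[Proof of Theorem~\ref{thm:formula}]
The first formula is part of Proposition~\ref{prop:wald}. Let $R=\max_A\operatorname{null}(A)/\nu(A)$, with $A$ ranging over the dependent sets. We show that the set defining $\widehat\rho(I)$ contains no $s/r>R$ and contains every $s/r<R$. Since the rational numbers are dense in $(0,R)$, its supremum is then $R$.

\emph{Let $s/r>R$.} Let $N$ be the number of circuits of $M$ and let $x^a\in I^{(st)}$. For each dependent layer $A_j$ of $a$ choose an optimal packing $y^{(j)}$, extended by $y^{(j)}_C=0$ for $C\not\subseteq A_j$, and let $z_C=\sum_jy^{(j)}_C$. Then $\sum_Cz_C\mathbf 1_C\le\sum_j\mathbf 1_{A_j}=a$. Independent layers contribute nothing to $\sigma(a)$, so by Lemma~\ref{lem:layers}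
\[
\sum_Cz_C=\sum_{A_j\text{ dependent}}\nu(A_j)\ \ge\ \frac1R\sum_{j}\operatorname{null}(A_j)=\frac{\sigma(a)}R\ \ge\ \frac{st}R .
\]
Rounding down gives $a\ge\sum_C\lfloor z_C\rfloor\mathbf 1_C$ and $\sum_C\lfloor z_C\rfloor\ge st/R-N$. Hence $x^a\in I^{rt}$ provided $rt\le st/R-N$. Since $s/R>r$, this holds for all $t\ge N/(s/R-r)$, a bound that does not depend on $a$. As $I^{(st)}$ is a monomial ideal, $I^{(st)}\subseteq I^{rt}$ for all such $t$, and $s/r$ is not in the set.

\emph{Let $s/r<R$.} Choose $A$ with $R=\operatorname{null}(A)/\nu(A)$ and $w$ as in Lemma~\ref{lem:dual}. If $x^b\in I^k$, then $b\ge\mathbf 1_{C_1}+\dots+\mathbf 1_{C_k}$ and so $w\cdot b\ge\sum_iw(C_i)\ge k$. Put $k_t=\lceil st/\operatorname{null}(A)\rceil$. By Lemma~\ref{lem:layers}, $x_A^{\,k_t}\in I^{(st)}$, and its exponent vector has weight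
\[
k_t\,w(A)\le\Big(\frac{st}{\operatorname{null}(A)}+1\Big)\nu(A)=\frac{st}R+\nu(A).
\]
Since $s/R<r$, this is less than $rt$ for all $t>\nu(A)/(r-s/R)$. For these $t$ we have $x_A^{\,k_t}\notin I^{rt}$, so $s/r$ is in the set.
\end{proof}

\section{Covering a union of circuits exactly}\label{sec:cover}

By Theorem~\ref{thm:formula}, the inequality $\widehat\rho(I)\le\omega(I)/\widehat\alpha(I)$ would follow from $\nu(A)\ge|A|/\omega(I)$ for a set $A$ attaining the maximum of $\operatorname{null}(A)/\nu(A)$. For an arbitrary dependent set this estimate has no reason to hold, since elements lying in no circuit inside $A$ enlarge $|A|$ without changing $\nu(A)$. We first show that such elements can be discarded. Call a set \emph{cyclic} if it is a union of circuits.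

\begin{lemma}\label{lem:delete}
Let $X\subseteq E$ and $e\in X$. If $e$ lies in a circuit contained in $X$, then $\operatorname{null}(X\setminus\{e\})=\operatorname{null}(X)-1$. Otherwise $\operatorname{null}(X\setminus\{e\})=\operatorname{null}(X)$.
\end{lemma}

\begin{proof}
Suppose $e\in C\subseteq X$. Extend the independent set $C\setminus\{e\}$ to a basis $B$ of $X$. Then $e\notin B$, because $B$ does not contain the dependent set $C$. So $B\subseteq X\setminus\{e\}$, the rank does not change when $e$ is deleted, and the nullity drops by one.

Suppose $e$ lies in no circuit contained in $X$, and let $B'$ be a basis of $X\setminus\{e\}$. A circuit contained in $B'\cup\{e\}$ would have to contain $e$, so $B'\cup\{e\}$ is independent and $\operatorname{rk}(X)\ge\operatorname{rk}(X\setminus\{e\})+1$. The reverse inequality follows by removing $e$ from a basis of $X$. So size and rank both drop by one.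
\end{proof}

\begin{corollary}\label{cor:cyc}
\begin{enumerate}
\item[(a)] Let $A$ be dependent and let $A'$ be the union of the circuits contained in $A$. Then $\operatorname{null}(A')=\operatorname{null}(A)$ and $\nu(A')=\nu(A)$.
\item[(b)] A circuit has nullity $1$. A set of nullity $1$ contains exactly one circuit and has $\nu=1$.
\end{enumerate}
\end{corollary}

\begin{proof}
(a) Delete the elements of $A\setminus A'$ one at a time. By Lemma~\ref{lem:delete} the nullity does not change. The sets $A$ and $A'$ contain the same circuits, and the packing constraint at an element of $A\setminus A'$ reads $0\le1$, so they have the same packings.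

(b) For $e\in C$ the set $C\setminus\{e\}$ is independent, so $\operatorname{rk}(C)=|C|-1$. Let $\operatorname{null}(X)=1$ and suppose $C_1\ne C_2$ are circuits in $X$. By minimality of circuits there is $e\in C_1\setminus C_2$. Then $X\setminus\{e\}$ has nullity $0$ by Lemma~\ref{lem:delete} but contains $C_2$, a contradiction. With a single circuit $C$ the packing constraints read $y_C\le1$.
\end{proof}

For a cyclic set we want a packing without waste. The case of nullity $2$ shows how to find one. Take a graph consisting of three internally disjoint paths $D_1,D_2,D_3$ between two vertices, with edge set $A$. Its cycles are the complements $A\setminus D_i$. Each edge lies in exactly one path, hence in exactly two of the three cycles, and $\mathbf 1_A=\frac12\sum_i\mathbf 1_{A\setminus D_i}$, whatever the lengths of the paths. The paths are the classes of edges that lie in the same cycles. In general, such classes still partition $A$, and their complements are cyclic sets of nullity one less, to which induction applies.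

\begin{lemma}\label{lem:cover}
Let $A$ be a nonempty cyclic set. There are real numbers $y_C>0$, one for every circuit $C\subseteq A$, with $\sum_{C\subseteq A}y_C\mathbf 1_C=\mathbf 1_A$.
\end{lemma}

\begin{proof}
We use induction on $d=\operatorname{null}(A)\ge1$. If $d=1$, then $A$ contains exactly one circuit $C$ by Corollary~\ref{cor:cyc}(b), so $A=C$ and $y_C=1$ works. Let $d\ge2$.

For $e\in A$ let $A_e$ be the union of the circuits contained in $A\setminus\{e\}$, and let $D_e=A\setminus A_e$. Since $A$ is cyclic, Lemma~\ref{lem:delete} gives $\operatorname{null}(A\setminus\{e\})=d-1\ge1$. By Corollary~\ref{cor:cyc}(a), $A_e$ is a nonempty cyclic set of nullity $d-1$.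

\emph{Claim: the distinct sets among the $D_e$ form a partition of $A$.} By definition, $f\in D_e$ if and only if every circuit $C\subseteq A$ that contains $f$ also contains $e$. This relation between $f$ and $e$ is reflexive and transitive. We show that it is symmetric. Let $f\in D_e$ with $f\ne e$. Then $f$ lies in no circuit contained in $A\setminus\{e\}$, so Lemma~\ref{lem:delete} gives
\[
\operatorname{null}(A\setminus\{e,f\})=\operatorname{null}(A\setminus\{e\})=d-1=\operatorname{null}(A\setminus\{f\}).
\]
Deleting $e$ from $A\setminus\{f\}$ therefore does not change the nullity. By Lemma~\ref{lem:delete} again, $e$ lies in no circuit contained in $A\setminus\{f\}$, that is, $e\in D_f$. So the relation is an equivalence relation, and its classes are the sets $D_e$. This proves the claim.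

Let $D^1,\dots,D^k$ be the classes. Since $A_e\ne\emptyset$, no class is all of $A$, so $k\ge2$. Each element of $A$ lies in exactly one class, hence in exactly $k-1$ of the complements:
\[
\sum_{i=1}^k\mathbf 1_{A\setminus D^i}=(k-1)\,\mathbf 1_A .
\]
Each $A\setminus D^i$ is one of the sets $A_e$. By induction $\mathbf 1_{A\setminus D^i}=\sum_Cy^{(i)}_C\mathbf 1_C$ with $y^{(i)}_C>0$ for $C\subseteq A\setminus D^i$ and $y^{(i)}_C=0$ for the other circuits $C\subseteq A$. Put $y_C=\frac1{k-1}\sum_iy^{(i)}_C$. Then $\sum_Cy_C\mathbf 1_C=\mathbf 1_A$. Finally, let $C\subseteq A$ be a circuit. Since $\operatorname{null}(C)=1<d$, there is $e\in A\setminus C$. Then $C\subseteq A_e$, so $y^{(i)}_C>0$ for the class $D^i=D_e$, and $y_C>0$.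
\end{proof}

The matroid property is used through Lemma~\ref{lem:delete}, above all in the symmetry of the relation. The upper bound in Theorem~\ref{thm:weighted}(a) needs only $y_C\ge0$. The strict positivity on every circuit is what yields the equality criterion.

\begin{remark}
In matroid terminology the classes $D^i$ are the series classes of the restriction of $M$ to $A$. The lemma has a dual form. If $M'$ is a loopless matroid of rank at least $1$, its ground set is a nonempty cyclic set of the dual matroid, whose circuits are the complements of the hyperplanes of $M'$. Dividing the $y_C$ by their sum $Y$ gives a probability distribution on the hyperplanes of $M'$, positive on each of them, under which every element lies outside the random hyperplane with the same probability $1/Y$.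
\end{remark}

\section{Proof of Theorem~\ref{thm:weighted}}\label{sec:bounds}

Let $\ell$ be admissible and $L=\max_C\ell(C)$. We use Theorem~\ref{thm:formula} throughout.

\emph{Upper bound in (a).} Choose a dependent set $A$ with $\widehat\rho(I)=\operatorname{null}(A)/\nu(A)$. By Corollary~\ref{cor:cyc}(a) we may assume that $A$ is cyclic. The family $y$ of Lemma~\ref{lem:cover} is a packing of $A$, so its value is at most $\nu(A)$, and
\begin{equation}\label{eq:star}
\ell(A)=\sum_{C\subseteq A}y_C\,\ell(C)\ \le\ L\sum_{C\subseteq A}y_C\ \le\ L\,\nu(A).
\end{equation}
Since $\ell(A)>0$, it follows that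
\begin{equation}\label{eq:starstar}
\widehat\rho(I)=\frac{\operatorname{null}(A)}{\nu(A)}\ \le\ L\,\frac{\operatorname{null}(A)}{\ell(A)}\ \le\ \frac L{\widehat\ell}.
\end{equation}

\emph{Lower bound in (a).} Let $A$ be any dependent set with $\ell(A)/\operatorname{null}(A)=\widehat\ell$. By \eqref{eq:weak},
\begin{equation}\label{eq:lower}
\widehat\rho(I)\ \ge\ \frac{\operatorname{null}(A)}{\nu(A)}\ \ge\ \frac{\operatorname{null}(A)}{\ell(A)}\min_{C\subseteq A}\ell(C)=\frac{\min_{C\subseteq A}\ell(C)}{\widehat\ell},
\end{equation}
and the right side is at least $\min_C\ell(C)/\widehat\ell$.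

\emph{Part (b).} By (a) it suffices to find one admissible weight $w$ with $\min_Cw(C)/\widehat w\ge\widehat\rho(I)$. Choose $A$ with $\widehat\rho(I)=\operatorname{null}(A)/\nu(A)$ and $w$ as in Lemma~\ref{lem:dual}. Then $\min_Cw(C)\ge1$, so $w$ is admissible, and
\[
\widehat w\le\frac{w(A)}{\operatorname{null}(A)}=\frac{\nu(A)}{\operatorname{null}(A)}=\frac1{\widehat\rho(I)} .
\]
Hence $\min_Cw(C)/\widehat w\ge\widehat\rho(I)$.

\emph{Part (c).} Suppose $\widehat\rho(I)=L/\widehat\ell$, and let $A$ be the cyclic set used in \eqref{eq:starstar}. Both inequalities there are equalities. The second gives $\ell(A)/\operatorname{null}(A)=\widehat\ell$. The first gives $\ell(A)=L\,\nu(A)$, so equality holds throughout \eqref{eq:star}, and $\sum_{C\subseteq A}y_C\,(L-\ell(C))=0$. All terms are nonnegative and all $y_C$ are positive, so $\ell(C)=L$ for every circuit $C\subseteq A$.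

Conversely, let $A$ be dependent with $\ell(A)/\operatorname{null}(A)=\widehat\ell$ and $\ell(C)=L$ for every circuit $C\subseteq A$. Then \eqref{eq:lower} gives $\widehat\rho(I)\ge L/\widehat\ell$, and the upper bound in (a) gives equality. This completes the proof of Theorem~\ref{thm:weighted}, and with it that of Theorem~\ref{thm:conj}. \qed

\section{Examples}\label{sec:examples}

\begin{example}[The bound is attained]
Let $M=U_{k,n}$ with $0\le k<n$. The circuits are the sets of size $k+1$, and a set of size $j>k$ has nullity $j-k$. Since $j/(j-k)=1+k/(j-k)$ is nonincreasing in $j$, Theorem~\ref{thm:formula} gives $\widehat\alpha(I)=n/(n-k)$, attained at $A=E$. All circuits have size $\omega(I)=k+1$, so Theorem~\ref{thm:conj} gives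
\[
\widehat\rho(I)=\frac{\omega(I)}{\widehat\alpha(I)}=\frac{(k+1)(n-k)}n .
\]
For $U_{1,3}$ this is the value $\frac43$ found in Section~\ref{sec:triangle}. The same argument gives equality in Theorem~\ref{thm:conj} for every matroid whose circuits all have the same size.
\end{example}

\begin{example}[The bound can be strict]
Let $M=M(K_4)$. The circuits are four triangles and three $4$-cycles, so $\alpha(I)=3$ and $\omega(I)=4$. A set of at most three edges is dependent only if it is a triangle. A set of rank at most $2$ lies in a triangle or consists of two disjoint edges, so sets of four or more edges have rank $3$. The dependent sets are therefore the triangles, the $4$-edge sets, the $5$-edge sets and $E$, with nullities $1,1,2,3$ and with $|A|/\operatorname{null}(A)=3,\,4,\,\frac52,\,2$. Thus $\widehat\alpha(I)=2$, attained only at $A=E$, and $\omega(I)/\widehat\alpha(I)=2$. As $E$ contains triangles, Theorem~\ref{thm:conj} says that the inequality is strict. We compute $\widehat\rho(I)$ from Theorem~\ref{thm:formula}.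
\begin{itemize}
\item Sets of nullity $1$ have $\nu=1$ by Corollary~\ref{cor:cyc}(b). The ratio $\operatorname{null}(A)/\nu(A)$ is $1$.
\item A $5$-edge set $A=\{a,b,c,d,e\}$ contains three circuits $\{a,b,e\}$, $\{c,d,e\}$, $\{a,b,c,d\}$. The coefficient $\frac12$ on each is a packing of value $\frac32$. The weight $\ell$ equal to $\frac12$ on $a,c,e$ and $0$ elsewhere gives each of the three circuits weight $1$, so $\nu(A)\le\ell(A)=\frac32$ by \eqref{eq:weak}. The ratio is $\frac43$.
\item For $A=E$, every edge lies in two triangles, so the coefficient $\frac12$ on each triangle is a packing of value $2$. Also $\nu(E)\le6/3$ by \eqref{eq:weak} with $\ell=(1,\dots,1)$. The ratio is $\frac32$.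
\end{itemize}
Hence $\widehat\rho(I)=\frac32<2$. Here the lower bound $\alpha(I)/\widehat\alpha(I)=\frac32$ is attained.

It is instructive to run the proof of Lemma~\ref{lem:cover} for $A=E$. The two triangles through an edge share only that edge, so the classes are the $k=6$ single edges. Each complement is a $5$-edge set, with classes $\{a,b\},\{c,d\},\{e\}$ and coefficient $\frac12$ on its three circuits. A triangle avoids three edges and a $4$-cycle avoids two, so $y_C=\frac15\cdot\frac32=\frac3{10}$ for triangles and $y_C=\frac15\cdot\frac22=\frac15$ for $4$-cycles. The value is $4\cdot\frac3{10}+3\cdot\frac15=\frac95<2=\nu(E)$, so the packing of Lemma~\ref{lem:cover} need not be optimal.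
\end{example}

\begin{example}[Weights give more]
Let $M$ be the matroid on $[4]$ with independent sets $\emptyset,\{1\},\{2\},\{3\}$, so $I=(x_1x_2,x_1x_3,x_2x_3,x_4)$. Since $|A|\ge\operatorname{null}(A)$ with equality for $A=\{4\}$, we have $\widehat\alpha(I)=1$, and the unweighted bounds say $1\le\widehat\rho(I)\le2$. Take $\ell=(1,1,1,2)$, so that all circuits have weight $2$, and let $j=|A\cap\{1,2,3\}|$. If $4\notin A$, then $\ell(A)/\operatorname{null}(A)=j/(j-1)$ for $j=2,3$. If $4\in A$, the quotient is $2$ for $j=0$ and $(j+2)/j$ for $j=1,2,3$. The minimum is $\widehat\ell=\frac32$. The two bounds of Theorem~\ref{thm:weighted}(a) coincide, and $\widehat\rho(I)=\frac43$.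
\end{example}

\begin{example}[The matroid hypothesis is needed]\label{ex:nonmatroid}
Let $J=(x_1x_2,x_1x_3,x_2x_3)\subseteq\mathbb K[x_1,\dots,x_4]$ and
\[
Q=x_4J=(x_4)\cap(x_1,x_2)\cap(x_1,x_3)\cap(x_2,x_3).
\]
As in Lemma~\ref{lem:primes}, $Q^{(s)}=(x_4^s)\cap J^{(s)}=x_4^sJ^{(s)}$. By Section~\ref{sec:triangle}, $\widehat\alpha(Q)=1+\frac32=\frac52$, so $\omega(Q)/\widehat\alpha(Q)=\frac65$. On the other hand, an inclusion $Q^{(st)}\subseteq Q^{rt}=x_4^{rt}J^{rt}$ implies $J^{(st)}\subseteq J^{rt}$, because $J^{(st)}$ and $J^{rt}$ are generated by monomials not involving $x_4$. Hence $\widehat\rho(Q)\ge\widehat\rho(J)=\frac43>\frac65$.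

Both places where the matroid property was used break down. The monomial $x_1x_2x_3x_4^2$ lies in $Q^{(2)}$, while its layers give $x_1x_2x_3x_4\notin Q^{(2)}$ and $x_4\notin Q$, so the contributions of the layers add up only to $1$ and the analogue of Lemma~\ref{lem:layers} fails. The supports $\{1,2,4\},\{1,3,4\},\{2,3,4\}$ of the generators have union $[4]$ but admit no exact cover: the element $4$ forces the coefficients to sum to $1$, while adding the equations for $1,2,3$ forces them to sum to $\frac32$. So the analogue of Lemma~\ref{lem:cover} fails as well.
\end{example}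

\begin{thebibliography}{9}
\bibitem{DFK} Michael DiPasquale, Louiza Fouli, Arvind Kumar, \emph{Asymptotic Resurgence of Facet and Stanley-Reisner ideals of Matroids}, arXiv:2607.20892 (2026).
\end{thebibliography}
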